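# Zero–one laws fail for finite relation algebras

## 1. Two theorems on the limiting behaviour of first-order sentences

Write $\mathsf{NA}$ and $\mathsf{RA}$ for the classes of finite nonassociative relation algebras and of finite relation algebras.

**Theorem 1.** There is a first-order sentence $\sigma$ in the signature $\{+,-,;,{}^{\smile},1'\}$ such that, in each of $\mathsf{NA}$ and $\mathsf{RA}$, labelled and unlabelled, the fraction of algebras with $n$ atoms satisfying $\sigma$ tends to $1$ as $n\to\infty$ through even $n$ and to $0$ as $n\to\infty$ through odd $n$.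

So neither $\mathsf{NA}$ nor $\mathsf{RA}$ has a $0$–$1$ law, for labelled or for unlabelled probabilities: all four laws fail, and limits need not even exist. The second theorem says how badly they fail.

**Theorem 2.** For a sentence $\sigma$ let $p_n(\sigma)$ be the fraction of members of size $2^n$ satisfying $\sigma$ (in $\mathsf{NA}$ or $\mathsf{RA}$, labelled or unlabelled). The four versions differ by $o(1)$, so the following do not depend on the version.

* (a) The sets of cluster points of sequences $(p_n(\sigma))_n$, $\sigma$ a sentence, are exactly the sets of cluster points of computable sequences of rationals in $[0,1]$. For instance, for some $\sigma$ the cluster set is all of $[0,1]$.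
* (b) A real $r\in[0,1]$ is the asymptotic probability of some sentence iff $r$ is the limit of a computable sequence of rationals (iff $r$ is $\Delta^0_2$). In particular every rational in $[0,1]$ occurs.
* (c) The set of sentences with asymptotic probability $1$ (likewise $0$), and the set of sentences having an asymptotic probability, are $\Pi^0_3$-complete.

The problem whether these classes have $0$–$1$ laws comes from James Koussas, "Finite Relation Algebras", arXiv:2202.01959 (2022). The next section says precisely what all the words mean.

## 2. Algebras, atom structures, probabilities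

**Definition.** A *nonassociative relation algebra* is an algebra $\mathbf A=\langle A;+,-,;,{}^{\smile},1'\rangle$ such that $\langle A;+,-\rangle$ is a Boolean algebra and, for all $x,y,z\in A$,
$$x;1'=x,\quad x^{\smile\smile}=x,\quad (x+y);z=x;z+y;z,\quad (x+y)^{\smile}=x^{\smile}+y^{\smile},$$
$$(x;y)^{\smile}=y^{\smile};x^{\smile},\qquad x^{\smile};-(x;y)\le -y .$$
A *relation algebra* also satisfies $(x;y);z=x;(y;z)$. The algebra is *symmetric* if $x^{\smile}=x$ for all $x$, and *integral* if $1'$ is an atom.

These are Tarski's axioms, with associativity dropped in the first case. A finite algebra with $n$ atoms has $2^n$ elements; we always take $n\ge1$.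

**Definition.** The *atom structure* of a finite $\mathbf A\in\mathsf{NA}$ is $\langle \mathrm{At}(\mathbf A);f,I,T\rangle$, where $\mathrm{At}(\mathbf A)$ is the set of atoms, $f(x)=x^{\smile}$, $I$ is the set of atoms below $1'$, and $T(x,y,z)$ holds iff $z\le x;y$. The size of an atom structure is its number of atoms. $\mathsf{FAS}$ is the class of all atom structures of members of $\mathsf{NA}$.

**Example.** Take two atoms $1'$ and $a$, identity converse, and $a;a=1'$ or $a;a=1'+a$. Both rules give symmetric integral relation algebras with four elements. Now take three atoms $1',a,b$ with $a;a=b;b=1'$ and $a;b=b;a=0$. This will be seen in Section 3 to be in $\mathsf{NA}$; it is not associative, since $(a;a);b=1';b=b$ and $a;(a;b)=a;0=0$.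

**Atoms carry all the information.** Let us check that $\mathbf A$ can be recovered from its atom structure. Converse is additive, hence monotone, and it is its own inverse; so it is an order automorphism, which gives $1^{\smile}=1$ and $0^{\smile}=0$ and shows that it permutes the atoms. Next,
$$(z;(x+y))^{\smile}=(x+y)^{\smile};z^{\smile}=x^{\smile};z^{\smile}+y^{\smile};z^{\smile}=(z;x+z;y)^{\smile},$$
so $;$ is additive, hence monotone, in the right argument as well as in the left. Further $1;1\ge 1;1'=1$, so $1;0=1^{\smile};-(1;1)\le -1=0$. By monotonicity $x;0=0$ for all $x$, and by converse $0;x=(x^{\smile};0)^{\smile}=0$. So in a finite algebra $x;y$ is the sum of all $a;b$ with $a\le x$, $b\le y$ atoms, and $a;b$ is the sum of the atoms $z$ with $T(a,b,z)$. Thus $\mathbf A$ is determined by $\mathrm{At}(\mathbf A)$, isomorphisms of algebras correspond to isomorphisms of atom structures, and $\mathrm{Aut}(\mathbf A)\cong \mathrm{Aut}(\mathrm{At}(\mathbf A))$.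

**Probabilities.** Let $\mathcal K$ be a class of finite structures of a fixed finite signature, closed under isomorphism. For each size $N$ at which $\mathcal K$ has members, consider its members on a fixed $N$-element set. The *labelled probability* of a sentence $\sigma$ is the limit, as $N\to\infty$ over such sizes, of the fraction of these structures that satisfy $\sigma$. The *unlabelled probability* counts isomorphism types instead of structures. For $\mathsf{NA}$ and $\mathsf{RA}$ the sizes are $2^n$, for $\mathsf{FAS}$ they are the numbers $n$ of atoms. A (labelled or unlabelled) *$0$–$1$ law* says that the limit exists and is $0$ or $1$ for every first-order $\sigma$. "Asymptotic probability" means this limit; "almost all" means that the fraction tends to $1$.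

We may use two known results.

* **Fact A.** Almost all finite nonassociative relation algebras are symmetric integral relation algebras, in both the labelled and the unlabelled sense.
* **Fact B.** $\mathsf{FAS}$, in the signature $\{f,I,T\}$, has a $0$–$1$ law for both labelled and unlabelled probabilities.

Fact B plays no part in the proof. It is there to mislead us in an instructive way, in Section 4.

**Vocabulary for Theorem 2.** A *cluster point* of a sequence is a limit of one of its subsequences. A sequence of rationals is *computable* if an algorithm outputs its $i$-th term, as a fraction, on input $i$. A set $P\subseteq\mathbb N$ is $\Pi^0_3$ if $x\in P\iff\forall k\,\exists s\,\forall t\;S(x,k,s,t)$ for some decidable $S$. A set $S'$ is $\Pi^0_3$-*complete* if it is $\Pi^0_3$ and each $\Pi^0_3$ set $P$ has a computable $h$ with $x\in P\iff h(x)\in S'$. Sentences are coded by numbers. A set is $\Delta^0_2$ if it and its complement both have definitions of the form $\exists s\,\forall t$ over a decidable relation. Shoenfield's limit lemma says that $A\subseteq\mathbb N$ is $\Delta^0_2$ iff there is a computable $h(k,i)\in\{0,1\}$ such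 that $\lim_i h(k,i)$ is $1$ for $k\in A$ and $0$ for $k\notin A$. A real $r\in[0,1]$ is $\Delta^0_2$ if $r=\sum_{k\ge1}d_k2^{-k}$ for some digits with $\{k:d_k=1\}$ in $\Delta^0_2$.

## 3. Random multisets in place of random algebras

By Fact A we should look at symmetric integral algebras. They turn out to be given by independent fair coins.

**Step 1: the structure is a set of multisets.** Let $\mathbf A$ be symmetric and integral with $n$ atoms. Let $D$ be the set of atoms other than $1'$, and $m=n-1=|D|$. For atoms, $T(x,y,z)$ implies $T(x,z,y)$: otherwise $y\le -(x;z)$, so $x;y\le x;-(x;z)=x^{\smile};-(x;z)\le -z$, against $z\le x;y$. Also $x;y=(x;y)^{\smile}=y^{\smile};x^{\smile}=y;x$. These two transpositions generate all permutations, so $T$ is invariant under all permutations of its arguments. Moreover $T(x,1',z)\iff z\le x\iff z=x$. Hence $T$ is determined by the set $C$ of those 3-element multisets $\{x,y,z\}$ over $D$ for which $T(x,y,z)$ holds.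

**Step 2: every set of multisets occurs.** Given any $C$, let $T$ hold iff the multiset of arguments is in $C$, or one entry is $1'$ and the other two are equal. On sets of atoms put $x;y=\{c:T(a,b,c)\text{ for some }a\in x,b\in y\}$, with identity converse. Additivity is built in; $x;1'=x$ since $T(a,1',c)\iff a=c$; and $(x;y)^{\smile}=y^{\smile};x^{\smile}$ since $T$ is symmetric. For $x;-(x;y)\le -y$, suppose $z\in y$ and $T(a,b,z)$ with $a\in x$ and $b\notin x;y$. Then $T(a,z,b)$ gives $b\in x;y$, a contradiction.

So a uniformly random labelled symmetric integral atom structure on an $n$-set is a uniform choice of $1'$ followed by a random $C$ that contains each multiset independently with probability $\frac12$. *From now on $\mathbf P$ and $\mathbf E$ refer to this random $C$ on a fixed $m$-set $D$, and "a.s." means with probability tending to $1$ as $m\to\infty$.*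

**Example ($m=2$).** Let $D=\{a,b\}$. The multisets are $aaa,aab,abb,bbb$, so there are $16$ sets $C$; the one with $C=\emptyset$ is the nonassociative example of Section 2. The swap of $a$ and $b$ fixes $4$ of the sets $C$, so there are $(16+4)/2=10$ isomorphism types. Consider the property that $aaa,bbb\in C$. Its probability is $\frac14$. Of the four sets $C$ with it, two are fixed by the swap, so they form $3$ types, and the unlabelled fraction is $\frac3{10}$. For small $m$ the two ways of counting differ; Lemma 1 says that the difference vanishes in the limit.

**Lemma 1.** Uniformly over isomorphism-invariant properties $P$, the labelled and unlabelled fractions of $P$ among members of $\mathsf{NA}$ or of $\mathsf{RA}$ with $n$ atoms equal $\mu_n(P)+o(1)$, where $\mu_n(P)=\mathbf P(\text{the algebra of }C\text{ has }P)$.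

**Step 1: it suffices to treat symmetric integral algebras.** Let $SI$ be the class of symmetric integral members of $\mathsf{NA}$, and count at a fixed size, either structures or types. If $\mathcal A\subseteq\mathcal B$ are finite and $|\mathcal A|=\lambda|\mathcal B|>0$, the fraction of $P$ in $\mathcal B$ is $\lambda$ times that in $\mathcal A$ plus $1-\lambda$ times that in $\mathcal B\setminus\mathcal A$ (if this is nonempty); so the fractions in $\mathcal A$ and $\mathcal B$ differ by at most $1-\lambda$, whatever $P$ is. By Fact A, $|SI\cap\mathsf{RA}|/|\mathsf{NA}|\to1$. Both $\mathsf{RA}$ and $SI$ lie between $SI\cap\mathsf{RA}$ and $\mathsf{NA}$, so the fractions of $P$ in $\mathsf{NA}$, $\mathsf{RA}$ and $SI$ differ by $o(1)$, uniformly in $P$.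

**Step 2: labelled counting.** On a fixed $2^n$-set there are $(2^n)!/|\mathrm{Aut}\,\mathbf A|$ copies of $\mathbf A$, and on a fixed $n$-set there are $n!/|\mathrm{Aut}\,\mathbf A|$ copies of $\mathrm{At}(\mathbf A)$. The ratio does not depend on $\mathbf A$. So the labelled fraction of $P$ in $SI$ is the fraction among labelled atom structures, which is exactly $\mu_n(P)$.

**Step 3: unlabelled counting.** Types correspond to orbits of $\mathrm{Sym}(D)$ on sets $C$, and the orbit of $C$ has size $m!/|\mathrm{Aut}\,C|$. So the number of types with $P$ is the sum of $|\mathrm{Aut}\,C|/m!$ over all $C$ with $P$, and the unlabelled fraction is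
$$u=\frac{\mathbf E\bigl[1_P\,|\mathrm{Aut}\,C|\bigr]}{\mathbf E|\mathrm{Aut}\,C|}.$$
Put $\varepsilon=\mathbf E|\mathrm{Aut}\,C|-1=\sum_{\pi\ne\mathrm{id}}\mathbf P(\pi\in\mathrm{Aut}\,C)$. Let $\pi$ move exactly $k\ge2$ points. The $km$ multisets $\{x,x,y\}$ with $x$ moved and $y\in D$ arbitrary are distinct, and $\pi$ moves each of them, because it moves the element of multiplicity at least $2$. An orbit of $\pi$ of size $t\ge2$ contributes $t-1\ge t/2$ to the number of multisets minus the number of orbits, so this difference is at least $km/2$. Since $\pi\in\mathrm{Aut}\,C$ means that $C$ is a union of orbits, $\mathbf P(\pi\in\mathrm{Aut}\,C)\le2^{-km/2}$. At most $\binom mk k!\le m^k$ permutations move exactly $k$ points, so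
$$\varepsilon\le\sum_{k\ge2}\bigl(m2^{-m/2}\bigr)^k\to0 .$$
Now $\mathbf E[1_P|\mathrm{Aut}\,C|]$ lies in $[\mu_n(P),\mu_n(P)+\varepsilon]$ and the denominator of $u$ is $1+\varepsilon$. So $\mu_n(P)/(1+\varepsilon)\le u\le\mu_n(P)+\varepsilon$, and $|u-\mu_n(P)|\le\varepsilon$, uniformly in $P$. $\square$

In particular the four versions of $p_n(\sigma)$ in Theorem 2 differ by $o(1)$.

## 4. Elements of the algebra are sets of atoms

A sensible first attempt is to transfer Fact B. By the count in Step 2 above (which holds for all of $\mathsf{NA}$), the labelled fraction of a property in $\mathsf{NA}$ at size $2^n$ is the labelled fraction in $\mathsf{FAS}$ at size $n$, and types correspond to types. So a first-order sentence about algebras whose variables are all relativized to atoms does obey the $0$–$1$ law. The transfer stops at the first unrestricted quantifier: a variable for an element of $\mathbf A$ is, on the side of the atoms, a variable for a *set* of atoms, and Fact B is silent about such quantifiers.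

The same observation tells us where to look for a counterexample. *Monadic second-order logic* (MSO) has, besides variables for elements, variables for sets of elements and the relation $\in$, with quantification over both. In $\mathbf A$, the relation $x\le y$ (that is, $x+y=y$), "$x$ is an atom", and $T(x,y,z)\iff z\le x;y$ are first-order definable, as are $f$ and $I$. Hence every MSO sentence about $\langle\mathrm{At}(\mathbf A);f,I,T\rangle$ is equivalent to a first-order sentence about $\mathbf A$: set variables become variables, element variables become variables relativized to atoms, and $\in$ becomes $\le$. From now on we write MSO sentences about atoms. The outcome is analogous to the failure of the MSO $0$–$1$ law for random graphs (Kaufmann–Shelah, Discrete Math. 54 (1985)), but nothing from that paper is used.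

Which MSO sentence? With a linear order of $D$ at hand, parity of $|D|$ is easy: ask for a set $X$ that contains every second element. But MSO quantifies over sets, not over binary relations, so the order must be coded by finitely many atoms and sets. The structure does offer graphs coded by atoms.

**Definition.** For $W\subseteq D$ and $x\in D$, the *trace* of $x$ on $W$ is the graph on $W$ with edge set
$$\mathrm{tr}_W(x)=\{\{u,v\}:u\ne v\in W,\ T(x,u,v)\}.$$

Relations such as $\mathrm{tr}_V(x)=\mathrm{tr}_V(y)$ or $\mathrm{tr}_W(y)=\{\{u,v\}\}$ are clearly definable. One could hope for an atom $g$ whose trace on all of $D$ is a Hamiltonian path; its direction would be the order. This fails: $\mathrm{tr}_D(g)$ is a uniformly random graph on $D$ (different pairs $\{u,v\}$ give different multisets $\{g,u,v\}$), so the probability that some $g$ works is at most $m\cdot m!\cdot2^{-\binom m2}\to0$. There are only $m$ atoms, and far too many graphs on a large set.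

The way out is to ask for the path on a very small set $U$, of size about $\sqrt{8\log_2m}$. On so small a set, paths are easy to find. And $U$ is still large enough that the $m$ elements of $D$ have different traces on it. Once $U$ is ordered, these traces are $0$–$1$ strings, and strings can be compared lexicographically.

## 5. A definable linear order, and the parity sentence

**Definition.** For $g,e\in D$ and $U\subseteq D$ let $\mathrm{Path}(g,e,U)$ say: $|U|\ge2$, $e\in U$, the graph $\mathrm{tr}_U(g)$ is connected with all degrees at most $2$, and $e$ has degree $1$ in it.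

Connectedness is expressible in MSO ("no proper nonempty subset of $U$ is without edges to its complement in $U$"). A connected graph with degrees at most $2$ is a path or a cycle, so $\mathrm{Path}(g,e,U)$ says that $\mathrm{tr}_U(g)$ is a Hamiltonian path on $U$ with endpoint $e$. Then $U$ is ordered along the path from $e$, and this order is definable: $u\le_Uv$ iff every $X\subseteq U$ that contains $e$ and $v$ and induces a connected subgraph contains $u$. Indeed, a connected $X$ containing $e$ and $v$ contains the initial segment up to $v$, and that segment is itself such an $X$.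

Order the pairs $\{u<_Uv\}$ lexicographically. Let $x\prec y$ iff $\mathrm{tr}_U(x)\ne\mathrm{tr}_U(y)$ and the least pair in which these graphs differ belongs to $\mathrm{tr}_U(y)$. This is the lexicographic comparison of the $0$–$1$ strings that list the traces.

**Definition.** $\mathrm{Ord}(g,e,U)$ is the conjunction of $\mathrm{Path}(g,e,U)$ and "$\mathrm{tr}_U$ is injective on $D$".

If $\mathrm{Ord}(g,e,U)$ holds, $\prec$ is an MSO-definable strict linear order of $D$.

**Example.** Let $D=\{a,b,c,d\}$ and $C=\{abc,\ acd,\ bcc,\ cdd\}$. On $U=\{b,c,d\}$ the trace of $a$ has the edges $bc$ and $cd$, so $\mathrm{Path}(a,b,U)$ holds with $b<_Uc<_Ud$. The pairs in order are $bc,bd,cd$, and the traces of $a,b,c,d$ are the strings $101$, $000$, $100$, $001$. They are distinct, so $\mathrm{Ord}(a,b,U)$ holds, and $b\prec d\prec c\prec a$.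

**Lemma 2.** A.s. there are $g,e,U$ with $\mathrm{Ord}(g,e,U)$.

*Proof.* Let $k=\lceil\sqrt{8\log_2m}\,\rceil$. Since $\binom{k-2}2\sim4\log_2m$, for large $m$ we have $\binom{k-2}2\ge3\log_2m$. Fix $g\in D$ and let $G$ be the graph on $D\setminus\{g\}$ with $x\sim y$ iff $x\ne y$ and $\{g,x,y\}\in C$. It is a uniform random graph.

**Step 1: find an induced path in $G$ on $k$ vertices.** Choose disjoint $V_1,\dots,V_k\subseteq D\setminus\{g\}$ of size $\lfloor(m-1)/k\rfloor$. Fix $v_1\in V_1$, and let $v_{i+1}$ be the first $v\in V_{i+1}$ (in some order fixed in advance) adjacent to $v_i$ and to none of $v_1,\dots,v_{i-1}$. The pairs inspected when choosing $v_{i+1}$ run between $V_{i+1}$ and $\{v_1,\dots,v_i\}$, so none was inspected before, and each candidate succeeds independently with probability $2^{-i}$. The choice fails with probability at most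
$$(1-2^{-i})^{\lfloor(m-1)/k\rfloor}\le\exp\bigl(-2^{-k}\lfloor(m-1)/k\rfloor\bigr).$$
Since $2^k=m^{o(1)}$, the sum of the failure probabilities over at most $k$ choices tends to $0$. On success put $U=\{v_1,\dots,v_k\}$ and $e=v_1$. As $g\notin U$, $\mathrm{tr}_U(g)$ is the graph induced by $G$ on $U$, that is, the path $v_1v_2\cdots v_k$. So $\mathrm{Path}(g,e,U)$ holds.

**Step 2: show that the traces on $U$ are different.** The set $U$ depends only on $G$, that is, on the multisets $\{g,x,y\}$ with $x\ne y$ in $D\setminus\{g\}$. Condition on $G$, with Step 1 successful; all other coins are still fair. Let $x\ne y$ in $D$ and $U'=U\setminus\{x,y\}$, so $|U'|\ge k-2$. Suppose first that $g\notin\{x,y\}$. The multisets $\{x,u,v\}$ and $\{y,u,v\}$, with $u\ne v$ in $U'$, are 3-sets not containing $g$, and they are all distinct because $x,y\notin U'$ and $x\ne y$. So the traces of $x$ and $y$ agree on $U'$ with probability $2^{-\binom{|U'|}2}\le2^{-\binom{k-2}2}\le m^{-3}$. If $x=g$, then $\mathrm{tr}_{U'}(g)$ is fixed by $G$ and $\mathrm{tr}_{U'}(y)$ is uniform, with the same bound; the case $y=g$ is symmetric. Summing over at most $m^2$ pairs,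 injectivity fails with probability at most $1/m$. $\square$

**Proof of Theorem 1.** Let $\sigma$ say: the algebra is symmetric and integral, and there are $g,e\in D$, $U\subseteq D$ with $\mathrm{Ord}(g,e,U)$ and a set $X\subseteq D$ that contains the $\prec$-least and the $\prec$-greatest element of $D$, such that of any two $\prec$-consecutive elements exactly one is in $X$. If $\sigma$ holds, then $X$ consists of the elements in odd positions and the last position is odd, so $m$ is odd and $n=m+1$ is even. If $n$ is even, $\sigma$ holds as soon as some $\mathrm{Ord}(g,e,U)$ holds, hence a.s. by Lemma 2. So $\mu_n(\sigma)=0$ for odd $n$, and $\mu_n(\sigma)\to1$ along even $n$. Lemma 1 carries this over to all four fractions. $\square$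

In the example above $m=4$: alternation from the bottom puts $b,c$ into $X$ and leaves $d,a$ out, so the greatest element $a$ is not in $X$.

**Remark.** Replace $X$ by a partition of $D$ into sets $X_0,\dots,X_{d-1}$ that repeat cyclically along $\prec$, starting with $X_0$, and demand that the greatest element lie in $X_j$. This forces $m\equiv j+1\pmod d$, so in the same way we get, for each residue $r$, a sentence with limit $1$ along $n\equiv r\pmod d$ and $0$ along all other $n$.

**Remark.** The order also gives limits strictly between $0$ and $1$. Let $L=\{x\in D:T(x,x,x)\}$ and $Z=|L|$. Then $Z$ is binomial with parameters $m,\frac12$, so $\mathbf P(Z\text{ even})=\frac12$ exactly for $m\ge1$. Along $\prec$, "$Z$ is even" is expressed by an alternating subset of $L$, so it yields a sentence with asymptotic probability $\frac12$.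

The second remark shows the plan for Theorem 2. The residue of $Z$ modulo a number $Q$ is a nearly fair die with $Q$ sides; a sentence that can compare this residue with $qQ$ has probability near $q$. For a computable sequence of targets $q_i$ we need $Q$ to grow with $m$, and we need to do arithmetic with $Q$ inside the structure. So we look for a definable set of atoms whose size depends on $m$ alone and on which addition and multiplication are definable.

## 6. Full sets and separating sets

Let $\ell=\log_2m$ and let $\beta(j)=2^{\binom j2}$ be the number of graphs on a $j$-set. Traces can code arbitrary graphs on $K$ when $K$ has the following property.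

**Definition.** $K\subseteq D$ is *full* if every graph on $K$ is $\mathrm{tr}_K(a)$ for some $a\in D$.

Subsets of full sets are full: add no edges, realize, restrict. Fullness is definable without quantifying over graphs: $K$ is full iff for all $a\in D$ and distinct $x,y\in K$ there is $a'\in D$ such that $\mathrm{tr}_K(a')$ is $\mathrm{tr}_K(a)$ with the pair $\{x,y\}$ toggled. Indeed, the set of realized graphs is then nonempty (if $D\neq\emptyset$) and closed under toggling single pairs, so it contains all graphs. In the example of Section 5, $\{b,c\}$ is full, since $a$ has the edge $bc$ in its trace and $b$ does not; $\{b,c,d\}$ is not full, since $8$ graphs cannot be traces of $4$ atoms.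

**Lemma 3.** A.s. every $K\subseteq D$ with $\binom{|K|}2\le0.9\,\ell$ is full.

*Proof.* Such $K$ have $|K|=O(\sqrt\ell)$, so there are at most $(m+1)^{O(\sqrt\ell)}=\exp(O(\ell^{3/2}))$ of them, each carrying at most $m^{0.9}$ graphs. Fix $K$. The traces on $K$ of the atoms $a\in D\setminus K$ are independent and uniform, since the 3-sets $\{a,u,v\}$ are all distinct. So a given graph is missed with probability at most $(1-m^{-0.9})^{m-|K|}\le\exp(-m^{0.1}/2)$ for large $m$. By the union bound the lemma fails with probability at most $\exp(O(\ell^{3/2}))\,m^{0.9}\exp(-m^{0.1}/2)\to0$. $\square$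

The second tool finds, for a set $I$ of moderate size, a small set $V$ on which the traces tell the elements of $I$ apart. Let $s$ be the least integer with $\binom s2\ge\ell/5+1$.

**Lemma 4.** A.s. for all $I,W\subseteq D$ with $|I|\le m^{1/10}$ and $|W|\le\ell$ there is $V\subseteq D\setminus(I\cup W)$ with $|V|=s$ and $\mathrm{tr}_V$ injective on $I$.

*Proof.* Enlarging $I$, we may assume $|I|=h:=\lfloor m^{1/10}\rfloor$. Fix disjoint $V_1,\dots,V_r\subseteq D$ of size $s$, with $r=\lfloor m/s\rfloor$. Now fix $I$ and $W$. Each element of $I\cup W$ lies in at most one $V_t$, so at least $r-h-\ell\ge m/(2s)$ of the $V_t$ are disjoint from $I\cup W$ ($m$ large, as $s=O(\sqrt\ell)$). For such $t$, two given elements of $I$ have the same trace on $V_t$ with probability $2^{-\binom s2}$, so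
$$\mathbf P(\mathrm{tr}_{V_t}\text{ not injective on }I)\le\tbinom h2\,2^{-\binom s2}\le\tfrac12m^{1/5}\cdot2^{-\ell/5-1}=\tfrac14 .$$
For different such $t$ these events depend on disjoint families of 3-sets $\{x,u,v\}$ with $x\in I$ and $u\neq v$ in $V_t$, so they are independent, and all of them occur with probability at most $4^{-m/(2s)}\le2^{-m/(2s)}$. There are at most $(m+1)^{h+\ell}=2^{o(m/s)}$ pairs $(I,W)$, so the union bound finishes the proof. $\square$

**Sizes.** Let $J=J(m)=\max\{j\ge1:\beta(j)^{10}\le m\}$. Since $\beta(1)=1$ and $\beta$ is strictly increasing from $j=1$ on, $J$ is nondecreasing in $m$ and takes every value $j\ge1$ (at $m=\beta(j)^{10}$), each for finitely many $m$. If $0\le j\le J$ then $\binom j2\le\ell/10$. For $j\ge1$ this gives $(j-1)^2\le j(j-1)\le\ell/5$, so in all cases $j\le1+\sqrt{\ell/5}$. By minimality $\binom{s-1}2<\ell/5+1$, hence $(s-2)^2\le(s-1)(s-2)<2\ell/5+2$ and $s\le2+\sqrt{2\ell/5+2}$. Now $\sqrt{1/5}+\sqrt{2/5}<1.08$ and $2\sqrt{1/5}<0.9$. So for large $m$ and all $j\le J$ we have $s+j\le1.09\sqrt\ell$ and $2j\le\sqrt\ell$, hence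
$$\tbinom{s+j}2\le0.9\,\ell,\qquad\tbinom{2j}2\le0.9\,\ell. \tag{1}$$

**The good event.** With $L=\{x\in D:T(x,x,x)\}$ and $Z=|L|$ as before, let $\mathcal G_m$ be the event that the conclusions of Lemmas 2, 3 and 4 hold and $L\neq\emptyset$. Then $\mathbf P(\mathcal G_m)\to1$. Below, $<$ is any linear order of $D$ given by some $\mathrm{Ord}(g,e,U)$; only its linearity is used.

## 7. A definable size that depends on $m$ alone

We want an MSO formula that holds for $W$ exactly when $|W|=J(m)$. The first thing to try is a largest full set: if $K$ is full then $\beta(|K|)\le m$, a bound on $|K|$ by $m$ alone. But the bound need not be attained. Suppose $m=\beta(j)$. A full $K$ of size $j$ would make the $m$ traces pairwise distinct; for fixed $K$ the $m-j$ traces from outside $K$ are independent and uniform among $m$ graphs, and they are distinct with probability at most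
$$\prod_{i<m-j}\Bigl(1-\frac im\Bigr)\le\exp\Bigl(-\frac{(m-j)(m-j-1)}{2m}\Bigr)\le e^{-m/3}$$
for large $m$. There are only $\exp(O(\ell^{3/2}))$ choices of $K$, so a.s. there is no full set of size $j$, although the count allows one. Between the range of Lemma 3 and the bound $\beta(|K|)\le m$ we have no control of the largest full set.

So we want a certificate for an inequality about $|W|$ and $m$ that exists whenever the inequality is true. The inequality $\beta(|W|)^{10}\le m$ leaves much room: such $W$ are full by Lemma 3, and sets of $\beta(|W|)\le m^{1/10}$ atoms are separated by Lemma 4. We certify it by cutting $D$ into blocks of size at least $\beta(|W|)$, then doing the same with the set of first elements of the blocks, ten times in all. To certify that a block $I$ has at least $\beta(|W|)$ elements, we code a map from $I$ onto the graphs on $W$. A single atom codes one graph; the map is coded by a *set* $Y$ of atoms, where each $y\in Y$ carries on $V$ the address of an $x\in I$ and on $W$ a single edge of the graph assigned to $x$.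

**Definition.** For $V,W,Y\subseteq D$ and $x\in D$ let $F(x)$ be the graph on $W$ with edge set
$$F(x)=\{\{u,v\}:u\ne v\in W,\ \exists y\in Y\,(\mathrm{tr}_V(y)=\mathrm{tr}_V(x)\wedge\mathrm{tr}_W(y)=\{\{u,v\}\})\}.$$
Let $\mathrm{Onto}(I,W)$ say: there are $V,Y\subseteq D$ such that for all $a\in D$ there is $x\in I$ with $F(x)=\mathrm{tr}_W(a)$.

Let $\mathrm{Cert}(W)$ say: $W$ is full, and there are $D=X_0\supseteq X_1\supseteq\dots\supseteq X_{10}\neq\emptyset$ such that for each $i<10$ and each $x\in X_{i+1}$ there is
$$I\subseteq\{z\in X_i:\ x\le z,\ \text{no }x'\in X_{i+1}\text{ with }x<x'\le z\} \tag{2}$$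
with $\mathrm{Onto}(I,W)$.

Let $\mathrm{Clock}(W)$ say: $\mathrm{Cert}(W)$ holds, and $\mathrm{Cert}(W')$ holds for no $W'\supsetneq W$.

All of this is MSO, with the parameters $g,e,U$ of the order $<$.

**Lemma 5.** For all large $m$, on $\mathcal G_m$ and for every order $<$ as above: $\mathrm{Cert}(W)\iff|W|\le J(m)$, and $\mathrm{Clock}(W)\iff|W|=J(m)$.

**Step 1: a certificate implies the inequality.** This holds always. If $W$ is full, then $\mathrm{tr}_W(a)$ runs through all $\beta(|W|)$ graphs on $W$; so $\mathrm{Onto}(I,W)$ implies $|I|\ge\beta(|W|)$. For fixed $i$ the sets in (2) for different $x$ are disjoint: if $x<x'$ are in $X_{i+1}$, elements of the first set are below $x'$, and those of the second are not. So $|X_i|\ge\beta(|W|)\,|X_{i+1}|$ for each $i<10$, hence $m\ge\beta(|W|)^{10}|X_{10}|\ge\beta(|W|)^{10}$, that is, $|W|\le J$.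

**Step 2: build the blocks when the inequality holds.** Let $m$ be large, assume $\mathcal G_m$, and let $|W|\le J$ and $B=\beta(|W|)\le m^{1/10}$. $W$ is full by Lemma 3 and (1). Given $X_i$, let $q=\lfloor|X_i|/B\rfloor$ and let $X_{i+1}$ consist of the elements in positions $1,B+1,2B+1,\dots,(q-1)B+1$ of $X_i$. Then $|X_{i+1}|=\lfloor|X_i|/B\rfloor$, so $|X_{10}|=\lfloor m/B^{10}\rfloor\ge1$. For $x\in X_{i+1}$ let $I$ be the $B$ consecutive elements of $X_i$ starting with $x$. They exist, and they lie in the set (2), because the next element of $X_{i+1}$, if any, is $B$ positions further.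

**Step 3: code a map from such a block onto the graphs on $W$.** We have $|I|=B\le m^{1/10}$ and $|W|\le J\le\ell$. Take $V$ from Lemma 4: $|V|=s$, $V$ is disjoint from $I\cup W$, and $\mathrm{tr}_V$ is injective on $I$. The set $V\cup W$ has size $s+|W|$ and is full by Lemma 3 and (1). Fix a bijection $F_0$ from $I$ to the set of graphs on $W$; both have $B$ elements. For each $x'\in I$ and each edge $p\in F_0(x')$ choose, by fullness, $y\in D$ with
$$\mathrm{tr}_{V\cup W}(y)=\mathrm{tr}_V(x')\cup\{p\}.$$
Let $Y$ be the set of all chosen $y$. Since $V\cap W=\emptyset$, the pair $p$ is not inside $V$ and no pair inside $V$ is inside $W$. So $\mathrm{tr}_V(y)=\mathrm{tr}_V(x')$ and $\mathrm{tr}_W(y)=\{p\}$. Now let $x\in I$. An atom $y\in Y$ chosen for $(x',p)$ has $\mathrm{tr}_V(y)=\mathrm{tr}_V(x)$ only if $\mathrm{tr}_V(x')=\mathrm{tr}_V(x)$, that is, $x'=x$. Hence $F(x)=F_0(x)$ for all $x\in I$, every graph on $W$ is some $F(x)$, and $\mathrm{Onto}(I,W)$ holds. So $\mathrm{Cert}(W)$ holds.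

**Step 4: pass from $\mathrm{Cert}$ to $\mathrm{Clock}$.** By Steps 1–3, $\mathrm{Cert}(W)\iff|W|\le J$. If $|W|=J$, no proper superset satisfies $\mathrm{Cert}$. If $|W|<J$, some superset with one more element does, because $J\le m$. So $\mathrm{Clock}(W)\iff|W|=J$. $\square$

## 8. Arithmetic on a clock set

To add and multiply we need to compare sizes of small sets, so we code bijections. A trace is symmetric, so we use one atom for the pairs going up in the order, one for the pairs going down, and a set for the fixed points.

**Definition.** For $a_1,a_2\in D$ and $X\subseteq D$ let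
$$\mathrm{Rel}_{a_1,a_2,X}=\{(u,v)\in D^2:(u<v\wedge T(a_1,u,v))\vee(v<u\wedge T(a_2,u,v))\vee(u=v\in X)\}.$$
Let $\mathrm{Eq}(A,A')$ say that for some $a_1,a_2,X$ the relation $\mathrm{Rel}_{a_1,a_2,X}\cap(A\times A')$ is a bijection from $A$ to $A'$.

**Lemma 6.** $\mathrm{Eq}(A,A')$ always implies $|A|=|A'|$. For all large $m$, on $\mathcal G_m$: if $|A|=|A'|\le J$ then $\mathrm{Eq}(A,A')$.

*Proof.* The first claim is clear. For the second let $\phi:A\to A'$ be a bijection and $K=A\cup A'$. Since $|K|\le2J$, $K$ is full by (1) and Lemma 3. Choose $a_1,a_2$ with
$$\mathrm{tr}_K(a_1)=\{\{u,\phi(u)\}:u\in A,\ u<\phi(u)\},\qquad\mathrm{tr}_K(a_2)=\{\{u,\phi(u)\}:u\in A,\ \phi(u)<u\},$$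
and $X=\{u\in A:\phi(u)=u\}$. Every $(u,\phi(u))$ lies in the relation. Conversely let $(u,v)\in A\times A'$ lie in it. If $u<v$, then $\{u,v\}=\{u',\phi(u')\}$ with $u'<\phi(u')$, so $u'=u$ and $v=\phi(u)$. If $v<u$, then $\{u,v\}=\{u',\phi(u')\}$ with $\phi(u')<u'$, and again $u'=u$, $v=\phi(u)$. If $u=v\in X$, then $v=\phi(u)$. $\square$

So on $\mathcal G_m$, for large $m$, $\mathrm{Eq}$ is equicardinality for sets of size at most $J$. (If only one of the two sets has size at most $J$, it is false, as it should be.)

**The interpretation.** Let $\mathrm{Clock}(W)$ hold, and $W=\{w_0<\dots<w_{J-1}\}$. Let $w_a$ stand for the number $a$. Define: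

* $a+b=c$ iff $b\le c$ and $\mathrm{Eq}(\{w_i:i<a\},\{w_i:b\le i<c\})$;
* $a\cdot b=c$ iff either $a=c=0$, or $a>0$ and there is $M\subseteq W$ with least element $w_0$, greatest element $w_c$, consecutive elements differing by $a$, and $\mathrm{Eq}(M\setminus\{w_0\},\{w_i:i<b\})$.

The first clause says $a=c-b$. In the second, $M$ consists of the elements $w_0,w_a,w_{2a},\dots,w_c$, and $M\setminus\{w_0\}$ has $c/a$ elements; for $b=0$ it says $M=\{w_0\}$ and $c=0$. All sets compared are subsets of $W$, so they have size at most $J$. Thus on $\mathcal G_m$ we have an MSO interpretation of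
$$\mathcal N_J=(\{0,\dots,J-1\};\le,+,\times),$$
with $+$ and $\times$ as ternary relations restricted to the domain.

Let $Q=Q(J)$ be the largest integer with $Q^2\le J-1$. It is definable in $\mathcal N_J$: it is the largest element whose square exists. It equals a given $k\ge1$ for $J$ from $k^2+1$ to $(k+1)^2$. So as $m\to\infty$, $Q\to\infty$, and $Q$ takes every value $\ge1$, each for finitely many $m$. For large $m$ we have $Q\ge1$.

## 9. A definable random residue

The number $Z=|L|$ is far larger than $J$, so it is not an element of $\mathcal N_J$; but its residue modulo $Q$ is, and the order lets us find it by cutting $L$ into blocks of length $Q$.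

**Lemma 7.** For large $m$, on $\mathcal G_m$, the number $R\in\{0,\dots,Q-1\}$ with $R\equiv Z-1\pmod Q$ is definable as an element of $\mathcal N_J$, and it depends only on $Z$ and $Q$. The distribution of $(Z-1)\bmod Q$ is within $o(1)$ of uniform on $\{0,\dots,Q-1\}$ in total variation.

**Step 1: define $R$.** Consider the conditions on $X\subseteq L$: $\min L\in X$; for consecutive $x<x'$ in $X$, $\mathrm{Eq}(\{y\in L:x\le y<x'\},\{w_i:i<Q\})$; and for the last $x\in X$, $\mathrm{Eq}(\{y\in L:x\le y\},\{w_i:i<r\})$ for some $1\le r\le Q$. Since $Q\le J$, Lemma 6 shows that they say exactly that all blocks but the last have size $Q$ and the last has size $r$. So exactly one $X$ satisfies them, namely the set of elements of $L$ in positions $1,Q+1,2Q+1,\dots$ (recall $L\neq\emptyset$ on $\mathcal G_m$). Then $Z=Q(|X|-1)+r$, so $Z\equiv r\pmod Q$, and $R=r-1$.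

**Step 2: show that $R$ is nearly uniform.** With $\omega=e^{2\pi i/Q}$, Fourier inversion on $\mathbb Z/Q$ gives
$$\mathbf P(Z\equiv r\ (\mathrm{mod}\ Q))=\frac1Q\sum_{t=0}^{Q-1}\omega^{-tr}\,\mathbf E\,\omega^{tZ},\qquad|\mathbf E\,\omega^{tZ}|=\Bigl|\frac{1+\omega^t}2\Bigr|^m=|\cos(\pi t/Q)|^m .$$
The term $t=0$ is $1/Q$. For $0<t<Q$ we have $|\cos(\pi t/Q)|=\cos\theta$ with $\theta=\pi\min(t,Q-t)/Q\in[\pi/Q,\pi/2]$. On $[0,\pi/2]$ we have $\cos\theta\le e^{-\theta^2/2}$, because $\log\cos\theta+\theta^2/2$ vanishes at $0$ and has derivative $\theta-\tan\theta\le0$ on $[0,\pi/2)$. So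
$$\Bigl|\mathbf P(Z\equiv r\ (\mathrm{mod}\ Q))-\frac1Q\Bigr|\le\max_{0<t<Q}|\cos(\pi t/Q)|^m\le e^{-\pi^2m/(2Q^2)},$$
and for $Q=1$ the left side is $0$. The total variation distance is at most $Q\,e^{-\pi^2m/(2Q^2)}$. Since $Q\le\sqrt J\le\ell$ for large $m$, it tends to $0$. $\square$

## 10. Cluster sets: proof of Theorem 2(a)

The four versions of $p_n(\sigma)$ differ by $o(1)$ by Lemma 1, so they have the same cluster points, and they converge together.

**Step 1: every cluster set that occurs comes from a computable sequence.** On a fixed $2^n$-set there are finitely many structures of our signature. List them, test membership in $\mathsf{NA}$ or $\mathsf{RA}$, test $\sigma$, and in the unlabelled case sort by isomorphism. So $p_n(\sigma)$ is a rational computable from $(\sigma,n)$, and $(p_n(\sigma))_n$ is itself a computable sequence of rationals in $[0,1]$.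

For the converse, let $(q_i)_{i\in\mathbb N}$ be computable, $q_i=b_i/c_i$ with $0\le b_i\le c_i$, $c_i\ge1$, and $b_i,c_i$ computable. We build a sentence $\tau$ such that $(p_n(\tau))$ has the same cluster points as $(q_i)$.

**Step 2: describe $(q_i)$ by bounded arithmetic.** The Matiyasevich–Robinson–Davis–Putnam theorem says that every computably enumerable set of tuples of natural numbers is Diophantine. So there are polynomials $P_1,P_2$ with coefficients in $\mathbb N$ such that $(b,c)=(b_i,c_i)$ iff $P_1(i,b,c,\bar y)=P_2(i,b,c,\bar y)$ for some $\bar y$ in $\mathbb N$. Introducing a variable for every subterm, we get an existential formula $\theta(i,b,c)$, an existentially quantified conjunction of formulas of the forms $x+y=z$, $x\cdot y=z$, $x=y$, $x=0$, $x=1$, with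
$$\mathbb N\models\theta(i,b,c)\iff(b,c)=(b_i,c_i).$$
Such a formula makes sense in $\mathcal N_N$ for $N\ge2$. If $i,b,c<N$ and $\mathcal N_N\models\theta(i,b,c)$, the same witnesses work in $\mathbb N$, so $(b,c)=(b_i,c_i)$; and truth of $\theta$ is preserved when $N$ increases. For each $i$ there is a least $N_i\ge2$ with $i<N_i$ and $\mathcal N_{N_i}\models\exists b\,\exists c\;\theta(i,b,c)$: any $N$ larger than $1,i,b_i,c_i$ and a tuple of witnesses in $\mathbb N$ will do. Then $i,b_i,c_i<N_i$.

**Step 3: choose the index $i$ from $Q$.** At modulus $Q$ we want to aim at $q_i$ for some $i$ with $N_i\le Q$. The index must tend to infinity with $Q$, and every large $i$ must be used; to be sure of the second, we reserve one value of $Q$ for each $i$. For $Q\ge N_0$ let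
$$\iota(Q)=\begin{cases}i&\text{if }Q=N_i^2+i\text{ for some }i,\\ \max\{i:N_{i'}\le Q\text{ for all }i'\le i\}&\text{otherwise.}\end{cases}$$
In the first case $i$ is unique: since $i<N_i$, we have $N_i^2\le Q<(N_i+1)^2$, so $N_i=\lfloor\sqrt Q\rfloor$ and $i=Q-\lfloor\sqrt Q\rfloor^2$. In the second case the set contains $0$, and it is finite because $N_i>i$. We note three properties.

* Every $i$ with $N_i^2+i\ge N_0$ is a value of $\iota$, hence all but finitely many $i$ are.
* $\iota(Q)\to\infty$ as $Q\to\infty$, because the first clause yields each $i$ at most once and the maximum in the second clause tends to infinity.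
* $N_{\iota(Q)}\le Q$ always, so $\iota(Q),b_{\iota(Q)},c_{\iota(Q)}<Q$.

For a small case, let $q_i=\frac12$ for all $i$, with $b_i=1$, $c_i=2$, and let $\theta(i,b,c)$ be $b=1\wedge b+b=c$. Then $N_i=\max(3,i+1)$; the reserved values of $Q$ begin with $9,10,11,19$, where $\iota$ is $0,1,2,3$, and for the unreserved $Q\ge3$ we have $\iota(Q)=Q-1$.

**Step 4: define these numbers in $\mathcal N_J$.** Recall $Q\le Q^2\le J-1$ (for $Q\ge1$). For $N\le Q$, "$N_i\le N$" says that $N\ge2$, $i<N$ and $\mathcal N_N\models\exists b\,\exists c\;\theta(i,b,c)$. Since $\mathcal N_N$ is the restriction of $\mathcal N_J$ to the numbers below $N$, this is expressed in $\mathcal N_J$ by bounding all variables by $N$. So "$N=N_i$" for $N\le Q$ is definable, and so is "$Q\ge N_0$". If $Q=N_i^2+i$, then $i,N_i$ and $N_i^2$ are at most $Q$, so this equation can be stated in $\mathcal N_J$. Hence $i=\iota(Q)$ is definable, and $(b,c)=(b_{\iota(Q)},c_{\iota(Q)})$ is the unique pair below $Q$ with $\mathcal N_Q\models\theta(\iota(Q),b,c)$. Finally $R,b,c<Q$, so the products $R\cdot c$ and $b\cdot Q$ are at most $Q^2\le J-1$ and exist in $\mathcal N_J$.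

**Step 5: the sentence.** Let $\tau$ say: the algebra is symmetric and integral; there are $g,e\in D$, $U\subseteq D$ with $\mathrm{Ord}(g,e,U)$ and $W\subseteq D$ with $\mathrm{Clock}(W)$ such that, with $Q,\iota(Q),b,c,R$ defined over $W$ as above, $Q\ge N_0$ and
$$R\cdot c<b\cdot Q .$$

**Step 6: compute its probability.** Let $m$ be large and assume $\mathcal G_m$. Then $Q\ge N_0$, and admissible $g,e,U,W$ exist by Lemmas 2 and 5. For every admissible choice $|W|=J(m)$, so $J,Q,b,c$ depend only on $m$; and $R$ depends only on $Z$ and $Q$. So the final condition has the same truth value for every choice, and on $\mathcal G_m$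
$$\tau\iff R<q_{\iota(Q)}\,Q .$$
Exactly $\lceil q_{\iota(Q)}Q\rceil$ of the numbers $0,\dots,Q-1$ satisfy this inequality. Since $\mathbf P(\mathcal G_m)\to1$ and by Lemma 7,
$$\mu_n(\tau)=\frac{\lceil q_{\iota(Q)}Q\rceil}Q+o(1)=q_{\iota(Q)}+o(1),\qquad Q=Q(J(n-1)), \tag{3}$$
because $Q\to\infty$. By Lemma 1 the same holds for $p_n(\tau)$, in each version.

**Step 7: compare the cluster sets.** If $p_{n_t}(\tau)\to x$ with $n_t\to\infty$, then by (3) the $q_i$ with indices $i=\iota(Q(J(n_t-1)))$ converge to $x$ as $t\to\infty$; these indices tend to infinity, so $x$ is a cluster point of $(q_i)$. Conversely let $q_{i_t}\to x$ with $i_t\to\infty$. For large $t$ choose $Q_t=N_{i_t}^2+i_t$, so that $\iota(Q_t)=i_t$. Then $Q_t\to\infty$, and each $Q_t$ equals $Q(J(n-1))$ for some $n=n_t$ by Section 8; each value of $Q$ occurs for finitely many $n$ only, so $n_t\to\infty$. By (3), $p_{n_t}(\tau)\to x$. So the cluster sets coincide.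

For the instance in the statement, let $(q_i)$ enumerate all rationals in $[0,1]$; its cluster set is $[0,1]$. This proves (a). $\square$

## 11. Possible limits and the complexity of convergence: proof of Theorem 2(b) and (c)

**Proof of (b).** If $p_n(\sigma)\to r$, then $r$ is the limit of the computable sequence $(p_n(\sigma))_n$ of rationals. Conversely let $r\in[0,1]$ be the limit of a computable sequence $(q_i)$ of rationals; truncating to $[0,1]$, we may assume $q_i\in[0,1]$. The sentence $\tau$ built in Section 10 has cluster set $\{r\}$, and a sequence in the compact set $[0,1]$ with the single cluster point $r$ converges to $r$. For rational $r$ take the constant sequence.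

It remains to see that limits in $[0,1]$ of computable sequences of rationals are exactly the $\Delta^0_2$ reals in $[0,1]$. Dyadic rationals are both, so let $r\in[0,1]$ be non-dyadic, with its unique binary digits $d_k$. If $q_i\to r$, then for each $k$ the number $2^kr$ is not an integer, so $\lfloor2^kq_i\rfloor=\lfloor2^kr\rfloor$ for all large $i$. Thus $d_k$ is the limit over $i$ of the parity of $\lfloor2^kq_i\rfloor$, which is computable in $(k,i)$, and $\{k:d_k=1\}$ is $\Delta^0_2$ by Shoenfield's limit lemma. Conversely, if this set is $\Delta^0_2$, take a computable $h(k,i)\in\{0,1\}$ with $\lim_ih(k,i)=d_k$ and let $q_i=\sum_{1\le k\le i}h(k,i)2^{-k}$. Once $i\ge K$ is so large that $h(k,i)=d_k$ for all $k\le K$, we have $|q_i-r|\le2^{-K}$. So $q_i\to r$. $\square$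

**Proof of (c).** We first show that the sets are $\Pi^0_3$, then reduce an arbitrary $\Pi^0_3$ set to them.

**Step 1: membership.** With $\varepsilon$ ranging over positive rationals, $p_n(\sigma)\to1$ says $\forall\varepsilon\,\exists N\,\forall n\ge N\;|p_n(\sigma)-1|\le\varepsilon$. The case of limit $0$ is the same, and having a limit is the Cauchy condition $\forall\varepsilon\,\exists N\,\forall n,n'\ge N\;|p_n(\sigma)-p_{n'}(\sigma)|\le\varepsilon$. Since $p_n(\sigma)$ is computable from $(\sigma,n)$, all three are $\Pi^0_3$.

**Step 2: turn the inner quantifiers into a count of events.** Let $P(x)\iff\forall k\ge1\,\exists s\,\forall t\;S(x,k,s,t)$ with $S$ decidable. Fix $x,k$ and run the following process. The candidate is at first $s=0$. At step $t=0,1,2,\dots$, if $S(x,k,s,t')$ fails for some $t'\le t$, an *event* occurs and $s$ is increased by $1$. If there are finitely many events, the final candidate $s$ never shows a failure, so $\forall t\,S(x,k,s,t)$. Conversely, if some $s$ has $\forall t\,S(x,k,s,t)$, the candidate can never pass the least such $s$, since it moves by single steps; so there are finitely many events. Hence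 the events for $k$ are finite in number iff $\exists s\,\forall t\,S(x,k,s,t)$.

**Step 3: turn the events into a sequence.** Enumerate all pairs $(k,t)$ with $k\ge1$, $t\ge0$, each once, along the even indices. At the index of $(k,t)$ put $q=1-2^{-k}$ if an event for $k$ occurs at step $t$, and $q=1$ otherwise. Put $q=1$ at odd indices. This sequence is computable, uniformly in $x$. If $P(x)$ holds, then $q_i\to1$: for each $\varepsilon>0$ only finitely many $k$ have $2^{-k}>\varepsilon$, and each of them has finitely many events. If $P(x)$ fails, then for some $k$ the value $1-2^{-k}$ occurs infinitely often, and so does $1$; the sequence has two cluster points and diverges.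

**Step 4: turn the sequence into a sentence.** The construction of $\tau$ from a program for $(q_i)$ is effective, since the Matiyasevich–Robinson–Davis–Putnam theorem gives the polynomials effectively and the rest of $\tau$ is written down explicitly. So $x\mapsto\tau$ is computable. As $(p_n(\tau))$ and $(q_i)$ have the same cluster points, $p_n(\tau)\to1$ if $P(x)$ holds, and $(p_n(\tau))$ has at least two cluster points, hence no limit, if $P(x)$ fails. So this map reduces $P$ both to "has asymptotic probability $1$" and to "has an asymptotic probability". Since $p_n(\neg\tau)=1-p_n(\tau)$, the map $x\mapsto\neg\tau$ reduces $P$ to "has asymptotic probability $0$". $\square$
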